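\title{Standard groups over $\mathbb{F}_p[[t]]$ have unbounded linear degree}

\begin{abstract}
We show that, for every prime $p$ and every $d\ge 1$, the least degree of a faithful linear representation, over an arbitrary field, of a $d$-dimensional $\mathbb{F}_p[[t]]$-standard group is unbounded. This answers a question of Casals-Ruiz and Zozaya in the negative. The counterexamples are abelian: they come from one-dimensional formal group laws over $\mathbb{F}_p[[t]]$ whose groups of points contain $(\mathbb{Z}/p^k)^r$. In dimension one we determine the least degree exactly in terms of the torsion subgroup; it takes every positive integer value.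
\end{abstract}

\section{Introduction}

Let $p$ be a prime and $R=\mathbb{F}_p[[t]]$. An \emph{$R$-analytic group} is a topological group with a compatible analytic manifold structure over $R$, meaning that multiplication and inversion are analytic maps. An $R$-analytic group $G$ of dimension $d$ is \emph{$R$-standard} if there are an integer $N\ge 1$, a homeomorphism $\phi\colon G\to (t^NR)^d$ with $\phi(1)=\mathbf{0}$, and power series $F_1,\dots,F_d\in R[[X_1,\dots,X_{2d}]]$ such that
\[
\phi(xy)=\bigl(F_1(\phi(x),\phi(y)),\dots,F_d(\phi(x),\phi(y))\bigr)\qquad\text{for all }x,y\in G.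
\]
Thus one chart covers the whole group, and in it the multiplication is given by series with integral coefficients; the condition $N\ge1$ makes these series converge. Every $R$-standard group is a pro-$p$ group, and hence compact.

For a group $G$, let the \emph{linear degree} $n(G)\in\{1,2,\dots\}\cup\{\infty\}$ be the least $n$ such that there is an injective homomorphism $G\to\mathrm{GL}_n(K)$ for some field $K$. The field is arbitrary, and the homomorphism need not be continuous. In characteristic zero, where $\mathbb{Z}_p$ replaces $R$ and the role of the standard groups is played by the uniform pro-$p$ groups, the linear degree is known to be controlled by the dimension: every uniform pro-$p$ group of dimension $d$ embeds in $\mathrm{GL}_n(\mathbb{Z}_p)$ with $n$ bounded in terms of $p$ and $d$. Casals-Ruiz and Zozaya \cite{CRZ} pose the corresponding problem in characteristic $p$.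

\medskip
\noindent\textbf{Question.} Is there a function $\gamma\colon\mathbb{N}^2\to\mathbb{N}$ such that $n(G)\le\gamma(p,d)$ for every prime $p$ and every $\mathbb{F}_p[[t]]$-standard group $G$ of dimension $d$?
\medskip

Consider $d=1$. A (one-dimensional) \emph{formal group law} over a commutative ring $C$ is a series $F\in C[[X,Y]]$ with
\[
F(X,0)=X,\qquad F(0,Y)=Y,\qquad F(F(X,Y),Z)=F(X,F(Y,Z));
\]
it is \emph{commutative} if $F(X,Y)=F(Y,X)$. We write $a+_Fb=F(a,b)$. A commutative formal group law $F$ over $R$ makes $tR$ into a standard group $(tR,+_F)$ of dimension one. The additive law $X+Y$ gives $(tR,+)$, which embeds in $\mathrm{GL}_2(R)$ by $a\mapsto\left(\begin{smallmatrix}1&a\\0&1\end{smallmatrix}\right)$ and in no $K^\times$, because $X^p=1$ has at most $p$ solutions in a field; here $n=2$. The multiplicative law $X+Y+XY$ gives a group that embeds in $\mathbb{F}_p((t))^\times$ by $a\mapsto 1+a$; here $n=1$. One would guess that $\gamma(p,1)=2$ works, and near the identity this is correct: every one-dimensional standard group has an open standard subgroup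 of linear degree at most $2$. The guess fails because of finite torsion subgroups, which a small neighborhood of the identity does not see. For an abelian group $G$ let $G[p]$ be the subgroup of elements killed by $p$.

\begin{theorem}\label{thm:A}
Let $p$ be a prime and $r,k\ge1$. There is a one-dimensional commutative formal group law $\Phi$ over $R$ such that the standard group $G=(tR,+_\Phi)$ contains a subgroup isomorphic to $(\mathbb{Z}/p^k)^r$, and $G[p]\cong(\mathbb{Z}/p)^r$. Consequently $n(G)\ge\min(r,\,p^{k-1}+1)$.
\end{theorem}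

\begin{corollary}\label{cor:answer}
For every prime $p$, every $d\ge1$ and every $n$ there is an abelian $\mathbb{F}_p[[t]]$-standard group of dimension $d$ that embeds in no $\mathrm{GL}_m(K)$ with $m\le n$ and $K$ a field. In particular, the function $\gamma$ does not exist.
\end{corollary}

\begin{proof}
Take $G=(tR,+_\Phi)$ from Theorem~\ref{thm:A} with $r=n+1$ and $p^{k-1}\ge n$, so that $n(G)\ge n+1$. The group $G\times(tR,+)^{d-1}$ contains $G$, and it is standard of dimension $d$, with $N=1$, $F_1=\Phi(X_1,X_{d+1})$ and $F_j=X_j+X_{d+j}$ for $j\ge2$.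
\end{proof}

In dimension one, torsion is the whole story. The \emph{rank} of a finite abelian $p$-group $T$ is the number of its cyclic summands, that is, the integer $r$ with $T[p]\cong(\mathbb{Z}/p)^r$.

\begin{theorem}\label{thm:B}
Every one-dimensional $\mathbb{F}_p[[t]]$-standard group $G$ is abelian and linear over some field, and exactly one of the following holds.
\begin{enumerate}
\item $G$ is an infinite elementary abelian $p$-group, and $n(G)=2$.
\item The torsion subgroup $T$ of $G$ is a finite $p$-group. If $T$ is trivial, then $n(G)=1$. If $T$ has rank $r\ge1$ and exponent $p^k$, then $n(G)=\min(r,\,p^{k-1}+1)$.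
\end{enumerate}
In all cases $G$ has an open standard subgroup $U$ with $n(U)\le2$. For each prime $p$, every integer $n\ge1$ occurs as $n(G)$ for some one-dimensional $\mathbb{F}_p[[t]]$-standard group $G$.
\end{theorem}

The proofs have a linear half and an arithmetic half. Since $K$ is arbitrary, a counterexample must defeat two kinds of fields at once. Large rank alone does not suffice, since $(\mathbb{Z}/p)^r$ fits into $\mathrm{GL}_2$ in characteristic $p$; large exponent alone does not suffice, since $\mathbb{Z}/p^k$ fits into $\mathbb{C}^\times$. But rank is expensive in characteristic different from $p$ and exponent is expensive in characteristic $p$, so $(\mathbb{Z}/p^k)^r$ is expensive everywhere (Section~\ref{sec:linear}). The arithmetic half is to find $(\mathbb{Z}/p^k)^r$ in the points of a formal group law over $\mathbb{F}_p[[t]]$ itself and not over an extension. We start from a family of laws with $r$ free parameters (Section~\ref{sec:law}), solve for the parameters as power series in $r$ generic torsion points, and then send the torsion points to suitable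 powers of $t$ (Section~\ref{sec:torsion}). Theorem~\ref{thm:B} is proved in Section~\ref{sec:B}.

\section{Formal group laws and power series rings}\label{sec:prelim}

A \emph{complete local ring} $(C,\mathfrak{n})$ means a complete Noetherian local ring with maximal ideal $\mathfrak{n}$. Power series over $C$ can be evaluated at elements of $\mathfrak{n}$. Evaluation is compatible with substitution of series without constant term and with local homomorphisms, and $Q(a)-Q(b)\in(a-b)C$ for $Q\in C[[X]]$ and $a,b\in\mathfrak{n}$.

Let $F$ be a commutative formal group law over a ring $C$. The first two axioms say that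
\begin{equation}\label{eq:shape}
F(X,Y)=X+Y+XY\,W(X,Y)\qquad\text{for some }W\in C[[X,Y]].
\end{equation}
Solving degree by degree gives a series $\iota_F(X)=-X+\cdots$ over $C$ with $F(X,\iota_F(X))=0$. Put $[0]_F=0$ and $[m+1]_F(X)=F([m]_F(X),X)$; then $[m]_F(X)=mX+\cdots$. A \emph{homomorphism} $h\colon F\to F'$ is a series $h\in XC[[X]]$ with $h(F(X,Y))=F'(h(X),h(Y))$; since $F$ is commutative, $[m]_F$ is a homomorphism $F\to F$. If $(C,\mathfrak{n})$ is complete local, $F(\mathfrak{n})$ denotes the abelian group $(\mathfrak{n},+_F)$. In it, inversion is $\iota_F$ and multiplication by $m$ is $[m]_F$. A homomorphism $h\colon F\to F'$ induces a group homomorphism $F(\mathfrak{n})\to F'(\mathfrak{n})$, and a local homomorphism $\theta\colon(C,\mathfrak{n})\to(C',\mathfrak{n}')$ induces a group homomorphism $F(\mathfrak{n})\to F^\theta(\mathfrak{n}')$, where $F^\theta$ is obtained by applying $\theta$ to the coefficients. For $C=R$, the group $F(tR)$ with the identity chart is standard of dimension one, since multiplication and inversion are power series over $R$.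

\begin{lemma}\label{lem:points}
Let $F$ be a commutative formal group law over a complete local ring $(C,\mathfrak{n})$.
\begin{enumerate}
\item[(a)] Every ideal $I\subseteq\mathfrak{n}$ is a subgroup of $F(\mathfrak{n})$, and $a,b\in\mathfrak{n}$ lie in the same coset of this subgroup if and only if $a\equiv b \pmod I$.
\item[(b)] Reduction modulo $\mathfrak{n}^2$ is a homomorphism from $F(\mathfrak{n})$ to the additive group $\mathfrak{n}/\mathfrak{n}^2$.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (b) and the closure of $I$ under $+_F$ follow from \eqref{eq:shape}, and $\iota_F(a)\in aC$. If $a\equiv b\pmod I$, then $F(a,\iota_F(b))\equiv F(b,\iota_F(b))=0\pmod I$. Conversely, if $a=F(b,c)$ with $c\in I$, then $a\equiv b\pmod I$ by \eqref{eq:shape}.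
\end{proof}

\begin{lemma}\label{lem:zeros}
Let $(C,\mathfrak{n})$ be a complete local domain and $Q\in C[[X]]$.
\begin{enumerate}
\item[(a)] If $a_1,\dots,a_m\in\mathfrak{n}$ are distinct zeros of $Q$, then $Q=(X-a_1)\cdots(X-a_m)\,Q_1$ with $Q_1\in C[[X]]$.
\item[(b)] If the reduction of $Q$ modulo $\mathfrak{n}$ is nonzero of order $s$ in $X$, then $Q$ has at most $s$ zeros in $\mathfrak{n}$.
\item[(c)] A nonzero series in $R[[X]]$ has finitely many zeros in $tR$, and a series in $R[[X_1,\dots,X_m]]$ that vanishes on $(t^NR)^m$ is zero.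
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The series $Q(a_1+Z)\in C[[Z]]$ has constant term $Q(a_1)=0$, so $Z$ divides it, and $Q=(X-a_1)Q^*$. As $C$ is a domain, $a_2,\dots,a_m$ are zeros of $Q^*$, and we use induction. (b) Reducing the factorization in (a) modulo $\mathfrak{n}$ shows that $X^m$ divides a series of order $s$. (c) Divide the series by the largest power of $t$ that divides all coefficients and apply (b). For the second statement write the series as $\sum_jQ_j(X_1,\dots,X_{m-1})X_m^j$. For fixed $a\in(t^NR)^{m-1}$ the series $\sum_jQ_j(a)X_m^j$ has infinitely many zeros in $tR$, so all $Q_j(a)$ vanish, and we use induction on $m$.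
\end{proof}

We use two textbook facts.

\medskip
\noindent\textbf{Weierstrass division.} If $(C,\mathfrak{n})$ is complete local and $Q\in C[[X]]$ is congruent to $X^s$ modulo $\mathfrak{n}$, with $s\ge1$, then $C[[X]]/(Q)$ is a free $C$-module of rank $s$. In particular, $C\to C[[X]]/(Q)$ is an injective local homomorphism of complete local rings.

\medskip
\noindent\textbf{Change of parameters.} If $w_1,\dots,w_s$ generate the maximal ideal of $B=\mathbb{F}_p[[z_1,\dots,z_s]]$, then $B$ is the power series ring $\mathbb{F}_p[[w_1,\dots,w_s]]$. In particular, $B/(w_1,\dots,w_j)$ is the power series ring in the images of $w_{j+1},\dots,w_s$.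

\section{The linear degree of abelian groups with finite $p$-torsion}\label{sec:linear}

A nonzero subgroup of a finite abelian $p$-group $T$ meets $T[p]$ nontrivially. So a homomorphism defined on $T$ is injective as soon as it is injective on the \emph{socle} $T[p]$; the socle of $(\mathbb{Z}/p^k)^r$ is $p^{k-1}(\mathbb{Z}/p^k)^r$.

\begin{lemma}\label{lem:lower}
If a group $H$ contains a subgroup isomorphic to $(\mathbb{Z}/p)^r$ and an element of order $p^k$, with $r,k\ge1$, then $n(H)\ge\min(r,\,p^{k-1}+1)$.
\end{lemma}

\begin{proof}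
Let $H\subseteq\mathrm{GL}_n(K)$; we may take $K$ algebraically closed. Suppose that $\operatorname{char}K\ne p$. The elements of $(\mathbb{Z}/p)^r$ are commuting matrices annihilated by the separable polynomial $X^p-1$, so they are simultaneously diagonalizable. Their eigenvalues lie in the group $\mu_p(K)\cong\mathbb{Z}/p$ of $p$-th roots of unity. Hence $(\mathbb{Z}/p)^r$ embeds in $(\mathbb{Z}/p)^n$, and $n\ge r$.

Suppose that $\operatorname{char}K=p$, and let $x\in H$ have order $p^k$. Then $(x-1)^{p^k}=x^{p^k}-1=0$, so $x-1$ is nilpotent and $(x-1)^n=0$. If $n\le p^{k-1}$, then $x^{p^{k-1}}-1=(x-1)^{p^{k-1}}=0$, contradicting the order of $x$. So $n\ge p^{k-1}+1$.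
\end{proof}

For example, $(\mathbb{Z}/4)^3$ embeds in no $\mathrm{GL}_2(K)$. The bound is sharp, and a torsion-free summand costs nothing because it can be placed in the scalar matrices.

\begin{proposition}\label{prop:degree}
Let $H=T\oplus A$, where $T$ is a finite abelian $p$-group and $A$ is a torsion-free abelian group with $|A|\le2^{\aleph_0}$. If $T$ is trivial, then $n(H)=1$. If $T$ has rank $r\ge1$ and exponent $p^k$, then $n(H)=\min(r,\,p^{k-1}+1)$.
\end{proposition}

\begin{proof}
Let $K$ be $\mathbb{C}$ or an algebraic closure of $\mathbb{F}_p((t))$; both are algebraically closed of cardinality $2^{\aleph_0}$. The group $K^\times$ and its torsion subgroup $\mu$ are divisible. A divisible subgroup of an abelian group is a direct summand, so $K^\times=\mu\times V$ with $V$ torsion-free and divisible, that is, a $\mathbb{Q}$-vector space. Since $\mu$ is countable, $|V|=2^{\aleph_0}$, and therefore $\dim_{\mathbb{Q}}V=2^{\aleph_0}$. As $A$ is torsion-free, it embeds in $A\otimes\mathbb{Q}$, which has dimension at most $2^{\aleph_0}$. This gives an embedding $\lambda\colon A\to V\subseteq K^\times$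 and settles the case of trivial $T$.

Now let $T=\bigoplus_{i=1}^r\mathbb{Z}/p^{e_i}$ with $e_i\ge1$ and $\max e_i=k$. The lower bound is Lemma~\ref{lem:lower}; we construct embeddings of degree $r$ and of degree $p^{k-1}+1$.

Over $K=\mathbb{C}$, choose faithful characters $\chi_i\colon\mathbb{Z}/p^{e_i}\to\mu$ and map $(\tau,a)\in T\oplus A$ to $\lambda(a)\operatorname{diag}(\chi_1(\tau_1),\dots,\chi_r(\tau_r))$. If this is the identity matrix, then $\lambda(a)\in V\cap\mu=1$, so $a=0$ and then $\tau=0$. Hence $n(H)\le r$.

In characteristic $p$, put $q=p^{k-1}$, let $J$ be the nilpotent Jordan block of size $q+1$, so that $J^q\ne0=J^{q+1}$, and let $a_1,\dots,a_r\in K$ be linearly independent over $\mathbb{F}_p$, say $a_i=t^i$. Since $p^k\ge q+1$, we have $(1+a_iJ)^{p^k}=1+a_i^{p^k}J^{p^k}=1$, and these matrices commute. So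
\[
\rho\colon(\mathbb{Z}/p^k)^r\to\mathrm{GL}_{q+1}(K),\qquad c\mapsto\prod_{i=1}^r(1+a_iJ)^{c_i},
\]
is a well-defined homomorphism. Since $2q\ge q+1$ we have $J^{2q}=0$, and $c_i^q\equiv c_i\pmod p$, so
\[
\rho(qc)=\prod_{i}(1+a_i^qJ^q)^{c_i}=1+\sum_ic_ia_i^qJ^q=1+\Bigl(\sum_ic_ia_i\Bigr)^{q}J^q .
\]
This is different from $1$ unless $c\equiv0\pmod p$. So $\rho$ is injective on the socle, hence injective. Embed $T$ in $(\mathbb{Z}/p^k)^r$ through $\mathbb{Z}/p^{e_i}\cong p^{k-e_i}\mathbb{Z}/p^k\mathbb{Z}$ and map $(\tau,a)$ to $\lambda(a)\rho(\tau)$. If this is the identity, then $\rho(\tau)$ is scalar and unipotent, hence equal to $1$; so $\tau=0$ and $a=0$. Hence $n(H)\le p^{k-1}+1$.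
\end{proof}

\section{A formal group law with prescribed $p$-series}\label{sec:law}

\subsection*{What the $p$-series has to look like}
Let $F$ be a commutative law over a ring $C$. Differentiating $[p]_F(F(X,Y))=F([p]_F(X),[p]_F(Y))$ with respect to $Y$ at $Y=0$ gives
\[
[p]_F'(X)\,(\partial_2F)(X,0)=p\,(\partial_2F)([p]_F(X),0),
\]
and $(\partial_2F)(X,0)=1+\cdots$ is a unit. So $[p]_F'\equiv0\pmod p$. Over $\mathbb{Z}_p$ this gives $[p]_F(X)=pX\,a(X)+X^pb(X)$ with $a(0)=1$. If $p$ is odd and $x\in p\mathbb{Z}_p$ has valuation $v\ge1$, the first term has valuation $v+1<pv$, so $[p]_F(x)\ne0$: there is no point of order $p$, because the leading coefficient $p$ has valuation only $1$. Over $R$, instead, $[p]_F(X)=g(X^p)$ for a series $g$, and nothing bounds the valuation of the leading coefficient.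

By Lemma~\ref{lem:zeros}(b), $p^r$ points killed by $p$ require that $g$ vanish to order at least $p^r$ modulo $t$. In the economical case $g\equiv X^{p^r}\pmod t$, Lemma~\ref{lem:zeros}(a) forces $g$ to be a unit times a product of $p^r$ distinct linear factors, so $g'(0)\ne0$. We therefore want a law for which $g$ begins with a nonzero linear term but degenerates to $X^{p^r}$, with enough free parameters to control the roots.

\begin{proposition}\label{prop:law}
Let $r\ge1$. There is a commutative formal group law $F$ over $\mathbb{F}_p[u_1,\dots,u_r]$ with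
\[
[p]_F(X)=g(X^p),\qquad g(X)=u_1X+_Fu_2X^p+_F\cdots+_Fu_rX^{p^{r-1}}+_FX^{p^r}.
\]
\end{proposition}

\begin{proof}
In characteristic zero a law can be written down through its logarithm: if $L(X)=X+\cdots$ is a series over a $\mathbb{Q}$-algebra, with compositional inverse $L^{-1}$, then $\widetilde F(X,Y)=L^{-1}(L(X)+L(Y))$ is a commutative law, $L$ turns $\widetilde F$-sums into ordinary sums, and $[p]_{\widetilde F}=L^{-1}(pL(X))$. So we work over $\Lambda=\mathbb{Z}[v_1,\dots,v_r]$, with $v_{r+1}=1$. The desired $p$-series suggests the equation $pL(X)=\sum_iL(v_iX^{p^i})$, which needs the correction term $pX$ in degree one; this is \eqref{eq:b} below, and solving it recursively leads to the following formula. The difficulty is to show that $\widetilde F$ has no denominators although $L$ has.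

\emph{The logarithm.} Put $l_0=1$ and, for $n\ge1$,
\[
l_n=\sum_{s\ge1}\ \sum_{\substack{i_1+\dots+i_s=n\\ 1\le i_j\le r+1}}\frac{v_{i_1}v_{i_2}^{p^{i_1}}\cdots v_{i_s}^{p^{i_1+\dots+i_{s-1}}}}{p^s},\qquad L(X)=\sum_{n\ge0}l_nX^{p^n}.
\]
For instance $l_1=v_1/p$ and $l_2=v_2/p+v_1^{1+p}/p^2$. As $s\le n$, we have $p^nl_n\in\Lambda$. Let $\sigma$ be the ring endomorphism of $\Lambda\otimes\mathbb{Q}$ with $\sigma(v_i)=v_i^p$; it preserves $\Lambda$. For a series $Q$ let $Q^{\sigma^i}$ be obtained by applying $\sigma^i$ to the coefficients. Splitting off the first factor of each monomial, respectively the last, gives for $n\ge1$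
\[
p\,l_n=\sum_iv_i\,\sigma^i(l_{n-i}),\qquad p\,l_n=\sum_il_{n-i}\,v_i^{p^{n-i}}\qquad(1\le i\le\min(n,r+1)).
\]
Comparing coefficients of $X^{p^n}$, these recursions say that
\begin{align}
L(X)&=X+\sum_{i=1}^{r+1}\frac{v_i}{p}\,L^{\sigma^i}(X^{p^i}),\label{eq:a}\\
pL(X)&=pX+\sum_{i=1}^{r+1}L(v_iX^{p^i}).\label{eq:b}
\end{align}
The first identity yields integrality, the second the $p$-series.

\emph{Integrality.} We claim that $\widetilde F\in\Lambda[[X,Y]]$. Apply \eqref{eq:a} to all three terms of $L(\widetilde F)=L(X)+L(Y)$. Applying $\sigma^i$ to the same identity and substituting $X^{p^i},Y^{p^i}$ gives $L^{\sigma^i}(X^{p^i})+L^{\sigma^i}(Y^{p^i})=L^{\sigma^i}\bigl(\widetilde F^{\sigma^i}(X^{p^i},Y^{p^i})\bigr)$. Together,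
\begin{equation}\label{eq:int}
\widetilde F-X-Y=\sum_{i=1}^{r+1}\frac{v_i}{p}\Bigl[L^{\sigma^i}\bigl(\widetilde F^{\sigma^i}(X^{p^i},Y^{p^i})\bigr)-L^{\sigma^i}\bigl(\widetilde F(X,Y)^{p^i}\bigr)\Bigr].
\end{equation}
Let $n\ge2$ and suppose that the part $P$ of $\widetilde F$ of degree less than $n$ lies in $\Lambda[X,Y]$; for $n=2$ this holds, with $P=X+Y$. Put $a=P^{\sigma^i}(X^{p^i},Y^{p^i})$ and $b=P^{p^i}$. The series $\widetilde F^{\sigma^i}(X^{p^i},Y^{p^i})-a$ has order at least $np^i\ge n+1$, and $\widetilde F^{p^i}-b$ has order at least $n+p^i-1\ge n+1$. So in degrees at most $n$ the bracket in \eqref{eq:int} agrees with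
\[
L^{\sigma^i}(a)-L^{\sigma^i}(b)=\sum_{m\ge0}\sigma^i(l_m)\bigl(a^{p^m}-b^{p^m}\bigr).
\]
The ring endomorphism of $\Lambda[X,Y]$ that raises each of the variables $v_j,X,Y$ to the $p$-th power induces the Frobenius map modulo $p$, and its $i$-th iterate sends $P$ to $a$. Hence $a\equiv b\pmod p$. If $a'\equiv b'\pmod{p^j}$ with $j\ge1$, the binomial theorem gives $a'^p\equiv b'^p\pmod{p^{j+1}}$; so $a^{p^m}\equiv b^{p^m}\pmod{p^{m+1}}$. As $p^m\sigma^i(l_m)\in\Lambda$, every term of the sum lies in $p\Lambda[X,Y]$. This factor $p$ cancels the denominator in \eqref{eq:int}, so the part of $\widetilde F$ of degree $n$ lies in $\Lambda[X,Y]$, and the claim follows by induction.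

\emph{The $p$-series.} Writing $pX=L(L^{-1}(pX))$ in \eqref{eq:b} and applying $L^{-1}$, we get
\[
[p]_{\widetilde F}(X)=L^{-1}(pX)+_{\widetilde F}v_1X^p+_{\widetilde F}\cdots+_{\widetilde F}v_{r+1}X^{p^{r+1}}.
\]
The series $h(X)=L(pX)/p=\sum_np^{p^n-1}l_nX^{p^n}$ lies in $\Lambda[[X]]$ because $p^n-1\ge n$, and $h=X+\cdots$, so $h^{-1}\in\Lambda[[X]]$. From $L(p\,h^{-1}(X))=p\,h(h^{-1}(X))=pX$ we get $L^{-1}(pX)=p\,h^{-1}(X)\in p\Lambda[[X]]$. Let $F$ be the reduction of $\widetilde F$ modulo $p$ and $u_i$ the image of $v_i$. The correction term vanishes, and $[p]_F(X)=g(X^p)$.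
\end{proof}

Modulo $(u_1,\dots,u_{j-1})$ the first $j-1$ summands of $g$ vanish, so \eqref{eq:shape} gives
\begin{align}
g&\equiv u_jX^{p^{j-1}}+(\text{terms of higher degree})\pmod{(u_1,\dots,u_{j-1})}\qquad(1\le j\le r),\label{eq:g1}\\
g&\equiv X^{p^r}\pmod{(u_1,\dots,u_r)}.\label{eq:g2}
\end{align}

\subsection*{Frobenius twists}
A root of $g$ gives a point of $F$ killed by $p$ only after a $p$-th root is extracted. We avoid such extractions by twisting the law. For a series $Q$ in characteristic $p$, let $Q^{(p^i)}$ be obtained by raising the coefficients to the power $p^i$, so that $Q(X)^{p}=Q^{(p)}(X^{p})$, and likewise in two variables. Put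
\[
F_i=F^{(p^i)}\quad(i\ge0),\qquad g_i=g^{(p^{i-1})}\quad(i\ge1).
\]
Since $[p]_F$ is an endomorphism of $F$,
\[
g(F_1(X^p,Y^p))=g(F(X,Y)^p)=[p]_F(F(X,Y))=F(g(X^p),g(Y^p)),
\]
so $g=g_1$ is a homomorphism $F_1\to F_0$. Twisting, $g_i$ is a homomorphism $F_i\to F_{i-1}$, the congruence \eqref{eq:g2} holds for every $g_i$, and
\begin{equation}\label{eq:pseries}
[p]_{F_i}(X)=g_{i+1}(X^p)=g_i(X)^p\qquad(i\ge1).
\end{equation}
Let $C_0=\mathbb{F}_p[[u_1,\dots,u_r]]$, and let $(C,\mathfrak{n})$ be a complete local domain with a local homomorphism $C_0\to C$. We keep the names $u_i,F_i,g_i$ for the images over $C$. The map $\varphi(a)=a^p$ is a homomorphism $F_i(\mathfrak{n})\to F_{i+1}(\mathfrak{n})$, because $F_i(a,b)^p=F_{i+1}(a^p,b^p)$, and it is injective because $C$ is a domain. By \eqref{eq:pseries}, multiplication by $p$ on $F_i(\mathfrak{n})$, for $i\ge1$, is the composite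
\begin{equation}\label{eq:factor}
F_i(\mathfrak{n})\xrightarrow{\ g_i\ }F_{i-1}(\mathfrak{n})\xrightarrow{\ \varphi\ }F_i(\mathfrak{n}).
\end{equation}
In particular, the set $\ker g$ of roots of $g$ in $\mathfrak{n}$ is a subgroup of $F_1(\mathfrak{n})$ killed by $p$, that is, an $\mathbb{F}_p$-vector space.

\section{Rational torsion points}\label{sec:torsion}

\subsection*{The case $r=1$}
Let $p$ be odd, $r=1$, $u=u_1$; we construct a point of order $p^2$. The logarithm $L$ is an odd series, so $\widetilde F(X,-X)=L^{-1}(0)=0$ and $\iota_F(X)=-X$. Here $g(X)=uX+_FX^p$, so a nonzero element $x$ of $\mathfrak{n}$ is a root of $g$ if and only if $ux=-x^p$, that is, $u=-x^{p-1}$.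

There are two ways to read this equation. One can fix $u\in tR$ and adjoin $x$. This may enlarge the residue field: for $p=3$ and $u=t^2$ one needs $\sqrt{-1}\notin\mathbb{F}_3$. The points then lie in a ring $\mathbb{F}_q[[s]]$, which has rank $[\mathbb{F}_q:\mathbb{F}_p]$ over $\mathbb{F}_p[[s]]$, and the dimension is no longer one. Or one can take $x$ as the variable and solve for the parameter: map $\mathbb{F}_p[[u]]\to\mathbb{F}_p[[x]]$ by $u\mapsto-x^{p-1}$. We always take the second reading. Now $x$ is a point of order $p$ of $F_1$.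

To divide $x$ by $p$ in $F_1$ we would have to solve $g_1(Y)^p=x$. Instead we move $x$ to the point $\varphi(x)=x^p$ of $F_2$ and solve $[p]_{F_2}(Y)=g_2(Y)^p=x^p$, that is, $g_2(Y)=x$. By \eqref{eq:g2}, $g_2(Y)=Y^p+uYw$ with $w\in\mathbb{F}_p[[u,Y]]$, so the equation reads
\[
x\,(1+x^{p-2}Yw)=Y^p.
\]
Again we solve for the old variable. The elements $g_2(Y)-x$ and $Y$ generate the maximal ideal of $\mathbb{F}_p[[x,Y]]$, so by change of parameters the quotient by $g_2(Y)-x$ is $\mathbb{F}_p[[Y]]$; in it $x=\xi(Y)$ is $Y^p$ times a unit. Put $Y=t$, and let $\Phi$ be the law $F_2$ over $R$ with $u=-\xi(t)^{p-1}$. Then $[p]_\Phi(t)=\xi(t)^p\ne0$ and $[p^2]_\Phi(t)=\varphi\bigl([p]_{F_1}(\xi(t))\bigr)=0$. So $t$ has order $p^2$ in $(tR,+_\Phi)$.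

For general $r$ the same two moves work, with three additions: each new root of $g$ must avoid the span of the previous ones, the old points must survive each change of rings, and the final ring has $r$ variables, which must be specialized to one.

\subsection*{The kernel of $g$}

\begin{proposition}\label{prop:kernel}
For $0\le j\le r$ let $C_j=\mathbb{F}_p[[x_1,\dots,x_j,u_{j+1},\dots,u_r]]$, with maximal ideal $\mathfrak{n}_j$, and $I_j=(x_1,\dots,x_j)\subseteq C_j$. There is a local homomorphism $C_0\to C_j$ that fixes $u_{j+1},\dots,u_r$, sends $u_1,\dots,u_j$ into $I_j$, and satisfies $g(x_1)=\dots=g(x_j)=0$. The points $x_1,\dots,x_j$ are $\mathbb{F}_p$-linearly independent in $\ker g\subseteq F_1(\mathfrak{n}_j)$.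
\end{proposition}

\begin{proof}
Independence is automatic: by Lemma~\ref{lem:points}(b), reduction modulo $\mathfrak{n}_j^2$ sends $[c_1]_{F_1}(x_1)+_{F_1}\cdots+_{F_1}[c_j]_{F_1}(x_j)$ to $\sum_ic_ix_i$, and distinct variables are independent in $\mathfrak{n}_j/\mathfrak{n}_j^2$.

For existence we use induction on $j$; for $j=0$ take the identity. Suppose that $C_0\to C_j$ is given, $j<r$. We want an equation for a new root that can be solved for $u_{j+1}$. By \eqref{eq:g1} this parameter is the coefficient of $X^{p^j}$ modulo $I_j$, and dividing out the $p^j$ known roots moves it to the constant term. Let $H_j\subseteq\ker g$ be the $\mathbb{F}_p$-span of $x_1,\dots,x_j$ and $P_j=\prod_{a\in H_j}(X-a)$. The set $H_j$ consists of $p^j$ distinct roots of $g$, so $g=P_jQ_j$ with $Q_j\in C_j[[X]]$ by Lemma~\ref{lem:zeros}(a). By Lemma~\ref{lem:points}(a), $H_j\subseteq I_j$, so $P_j\equiv X^{p^j}\pmod{I_j}$. Since $u_1,\dots,u_j\in I_j$, the congruence \eqref{eq:g1} gives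
\[
X^{p^j}Q_j\equiv u_{j+1}X^{p^j}+(\text{terms of higher degree})\pmod{I_j},
\]
and therefore
\begin{equation}\label{eq:Q}
Q_j\in u_{j+1}+(x_1,\dots,x_j,X).
\end{equation}
The ring $C_j[[X]]$ is a power series ring in $r+1$ variables, and by \eqref{eq:Q} the $r+1$ elements $x_1,\dots,x_j,X,Q_j,u_{j+2},\dots,u_r$ generate its maximal ideal. By change of parameters, $C_j[[X]]/(Q_j)$ is the power series ring $C_{j+1}$, with $x_{j+1}$ the image of $X$. Consider the composite $C_0\to C_j\to C_{j+1}$. It fixes $u_{j+2},\dots,u_r$; it sends $u_1,\dots,u_j$ into $I_jC_{j+1}\subseteq I_{j+1}$, and $u_{j+1}$ into $I_{j+1}$ by \eqref{eq:Q}. The equations $g(x_i)=0$ for $i\le j$ persist, and $g(x_{j+1})=P_j(x_{j+1})Q_j(x_{j+1})=0$.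
\end{proof}

\subsection*{Dividing the points}

\begin{proposition}\label{prop:divide}
Let $k\ge1$ and $D=\mathbb{F}_p[[y_1,\dots,y_r]]$, with maximal ideal $\mathfrak{n}$. There is a local homomorphism $C_0\to D$ such that $y_1,\dots,y_r$ generate a subgroup of $F_k(\mathfrak{n})$ isomorphic to $(\mathbb{Z}/p^k)^r$.
\end{proposition}

\begin{proof}
Let $D_1=C_r=\mathbb{F}_p[[x_1,\dots,x_r]]$, with the homomorphism from Proposition~\ref{prop:kernel}, and $y_{1,i}=x_i$. Given $D_s=\mathbb{F}_p[[y_{s,1},\dots,y_{s,r}]]$ with a local homomorphism from $C_0$, put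
\[
D_{s+1}=D_s[[Y_1,\dots,Y_r]]\big/\bigl(g_{s+1}(Y_i)-y_{s,i}:1\le i\le r\bigr),
\]
and let $y_{s+1,i}$ be the image of $Y_i$. Since $g_{s+1}(Y_i)\in(Y_i)$, the $2r$ elements $g_{s+1}(Y_i)-y_{s,i}$ and $Y_i$ generate the maximal ideal of the power series ring $D_s[[Y_1,\dots,Y_r]]$ in $2r$ variables. By change of parameters, $D_{s+1}=\mathbb{F}_p[[y_{s+1,1},\dots,y_{s+1,r}]]$.

This argument does not show that the old points survive: it would apply equally with $0$ in place of $g_{s+1}$, when all $y_{s,i}$ are killed. Here \eqref{eq:g2} is needed. The ring $D_{s+1}$ is obtained from $D_s$ in $r$ steps of the form $B\to B[[Y_i]]/(g_{s+1}(Y_i)-y_{s,i})$ with $B$ complete local, and $g_{s+1}(Y_i)-y_{s,i}\equiv Y_i^{p^r}$ modulo the maximal ideal of $B$. By Weierstrass division each step is injective, so $D_s\to D_{s+1}$ is injective.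

Let $D=D_k$ and $y_i=y_{k,i}$, and regard all $y_{s,i}$ as elements of $\mathfrak{n}$, with $y_{s,i}\in F_s(\mathfrak{n})$. By \eqref{eq:factor}, $[p]_{F_s}(y_{s,i})=\varphi(y_{s-1,i})$ for $s\ge2$ and $[p]_{F_1}(x_i)=0$. Since $\varphi$ is a homomorphism, for $1\le e<s$ we have $[p^e]_{F_s}(y_{s,i})=\varphi\bigl([p^{e-1}]_{F_{s-1}}(y_{s-1,i})\bigr)$, which equals $\varphi^e(y_{s-e,i})$ by induction on $e$. Hence
\[
[p^{k-1}]_{F_k}(y_i)=\varphi^{k-1}(x_i),\qquad[p^k]_{F_k}(y_i)=\varphi^{k-1}\bigl([p]_{F_1}(x_i)\bigr)=0.
\]
So the $y_i$ define a homomorphism $(\mathbb{Z}/p^k)^r\to F_k(\mathfrak{n})$ that sends the standard basis of the socle to the points $\varphi^{k-1}(x_i)$. These are independent over $\mathbb{F}_p$, being the images of the independent points $x_i$ of Proposition~\ref{prop:kernel} under the injective homomorphisms induced by $D_1\to D_k$ and by $\varphi^{k-1}$. The homomorphism is injective on the socle, hence injective.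
\end{proof}

\subsection*{Specialization to $\mathbb{F}_p[[t]]$}
Because $D$ is a power series ring over $\mathbb{F}_p$, the $y_i$ may be sent to arbitrary elements of $tR$. A careless choice destroys the subgroup: sending $y_1$ and $y_2$ to the same element kills their difference. We need finitely many nonzero elements of $D$ to stay nonzero, and since $D$ is a domain it is enough to treat their product.

\begin{lemma}\label{lem:special}
Let $0\ne\delta\in D=\mathbb{F}_p[[y_1,\dots,y_r]]$. There are integers $n_i\ge1$ such that the local homomorphism $\theta\colon D\to R$, $y_i\mapsto t^{n_i}$, satisfies $\theta(\delta)\ne0$.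
\end{lemma}

\begin{proof}
Let $S\subseteq\mathbb{Z}_{\ge0}^r$ be the set of exponents of the monomials that occur in $\delta$. By Dickson's lemma, the set $M$ of elements of $S$ that are minimal for the componentwise order is finite. Choose $b\ge1$ larger than all coordinates of elements of $M$, and put $n_i=b^{i-1}$ and $w(\alpha)=\sum_in_i\alpha_i$, so that $\theta(y^\alpha)=t^{w(\alpha)}$. If $\alpha\in S$ is not minimal, some element of $S$ below $\alpha$ has smaller weight, because all $n_i$ are positive; so the minimum of $w$ on $S$ is attained only in $M$. On $M$ the function $w$ is injective, by uniqueness of expansions in base $b$ (if $b=1$, then $M=\{0\}$). So the lowest power of $t$ in $\theta(\delta)$ comes from a single monomial and does not cancel.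
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $C_0\to D$ be as in Proposition~\ref{prop:divide}, let $\Gamma\cong(\mathbb{Z}/p^k)^r$ be the subgroup of $F_k(\mathfrak{n})$ generated by the $y_i$, and let $E$ be its socle. The product $\delta$ in $D$ of the nonzero elements of $E$ is nonzero. Take $\theta$ as in Lemma~\ref{lem:special}, let $\Phi=F_k^\theta$ and $G=(tR,+_\Phi)$. The homomorphism $F_k(\mathfrak{n})\to G$ induced by $\theta$ sends no nonzero element of $E$ to $0$, since $\theta(\delta)\ne0$. So it is injective on $E$, hence on $\Gamma$, and $G$ contains a copy of $(\mathbb{Z}/p^k)^r$.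

By \eqref{eq:pseries}, $[p]_\Phi(X)=\bar g(X^p)$ with $\bar g=g_{k+1}^\theta$. The images of the $u_i$ lie in $tR$, so $\bar g\equiv X^{p^r}\pmod t$ by \eqref{eq:g2}, and $\bar g$ has at most $p^r$ zeros in $tR$ by Lemma~\ref{lem:zeros}(b). As $x\mapsto x^p$ is injective on $R$, we get $|G[p]|\le p^r$. Since $G[p]$ contains the image of $E$, we have $G[p]\cong(\mathbb{Z}/p)^r$. The bound on $n(G)$ is Lemma~\ref{lem:lower}.
\end{proof}

\begin{remark}
The level $N$ can be prescribed. Replacing $n_i$ by $Nn_i$ composes $\theta$ with the injective map $t\mapsto t^N$, so $\theta(\delta)$ stays nonzero and $\theta(\mathfrak{n})\subseteq t^NR$. For the resulting law $\Phi$, the standard group $(t^NR,+_\Phi)$ contains $(\mathbb{Z}/p^k)^r$, and the same count shows that its subgroup killed by $p$ is $(\mathbb{Z}/p)^r$.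
\end{remark}

\section{One-dimensional standard groups}\label{sec:B}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Identify $G$ with $t^NR$ through the chart, with identity element $0$ and multiplication given by $F\in R[[X,Y]]$. The series $F(X,0)-X$ and $F(0,X)-X$ vanish on $t^NR$, hence are zero by Lemma~\ref{lem:zeros}(c). In particular $F$ has no constant term, so $F(F(X,Y),Z)-F(X,F(Y,Z))$ is a well-defined series; it vanishes on $(t^NR)^3$ and is therefore zero. Thus $F$ is a formal group law. By a theorem of Lazard (see \cite[Thm.~6.1]{Hazewinkel}), a one-dimensional formal group law over a ring without nonzero torsion nilpotent elements is commutative. This applies to the domain $R$, and it is the point where $d=1$ is essential. So $G$ is abelian, and it is the subgroup $t^NR$ of $F(tR)$. By Lemma~\ref{lem:points}(a), for $M\ge N$ the set $t^MR$ is an open subgroup of $G$ of index $p^{M-N}$, and it is standard, with the same series $F$. We distinguish two cases.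

\emph{Case $[p]_F=0$.} Then $G$ is an $\mathbb{F}_p$-vector space of cardinality $2^{\aleph_0}$, hence of dimension $2^{\aleph_0}$, and the same holds for $(tR,+)$. So $G\cong(tR,+)$ as abstract groups, and $n(G)=2$ by the computation in the introduction. This is case (1); take $U=G$.

\emph{Case $[p]_F\ne0$.} By Lemma~\ref{lem:zeros}(c), $G[p]$ is finite. Choose $M\ge N$ such that $U=t^MR$ contains no nonzero element of $G[p]$. For a prime $\ell\ne p$, the series $[\ell]_F(X)=\ell X+\cdots$ is $X$ times a unit of $R[[X]]$, so $G$ has no element of order $\ell$. Hence $U$ has no element of prime order and is torsion-free; Proposition~\ref{prop:degree} gives $n(U)=1$. The torsion subgroup $T$ of $G$ meets $U$ trivially, so it embeds in $G/U$, which has order $p^{M-N}$. Thus $T$ is a finite $p$-group.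

To apply Proposition~\ref{prop:degree} to $G$ we split off $T$. A subgroup $T$ of an abelian group $G$ is \emph{pure} if $mG\cap T=mT$ for all $m\ge1$, and \emph{bounded} if $mT=0$ for some $m\ge1$. A bounded pure subgroup is a direct summand (Kulikov; see \cite[Thm.~27.5]{Fuchs}). The torsion subgroup is pure, because $mx\in T$ implies $x\in T$, and it is bounded because it is finite. So $G=T\oplus A$ with $A\cong G/T$ torsion-free and $|A|\le2^{\aleph_0}$, and Proposition~\ref{prop:degree} gives the value of $n(G)$ stated in case (2).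

The two cases exclude each other, since the torsion subgroup is infinite in (1) and finite in (2), and $n(G)$ is finite in both.

Finally, let $n\ge1$ and take $G$ from Theorem~\ref{thm:A} with $r=n$ and $p^{k-1}+1\ge n$. Since $G[p]\cong(\mathbb{Z}/p)^n$ is finite, we are in case (2), and $T$ has rank exactly $n$; this is where the equality $G[p]\cong(\mathbb{Z}/p)^r$ in Theorem~\ref{thm:A} is used. The exponent of $T$ is $p^{k'}$ for some $k'\ge k$, so $n(G)=\min(n,\,p^{k'-1}+1)=n$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CRZ}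
Montserrat Casals-Ruiz and Andoni Zozaya, \emph{Linearity of compact $R$-analytic groups}, arXiv:2311.13516 (2023).

\bibitem{Fuchs}
Fuchs, \emph{Infinite Abelian Groups I}.

\bibitem{Hazewinkel}
Hazewinkel, \emph{Formal Groups and Applications}.

\end{thebibliography}
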